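# A sharp lower bound for the Fourier entropy of Boolean functions on the biased cube

## 1. Characters, influences and the spectral distribution

Throughout, $0<p<1$, $[n]=\{1,\dots,n\}$, logarithms are natural, $0\log 0=0$, and we write
$$\sigma=\sqrt{p(1-p)},\qquad q=4p(1-p)=4\sigma^2\in(0,1],\qquad 1-q=(1-2p)^2 .$$
For $k\in[n]$ we write $T\cup k$ for $T\cup\{k\}$. A function is Boolean if its values are $\pm1$.

**Definition 1 (biased characters).** On $\{0,1\}^n$ put the measure $\mu_p^n=(p\delta_{\{1\}}+(1-p)\delta_{\{0\}})^{\otimes n}$. For $S\subset[n]$ let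
$$\chi_S^p(x)=\prod_{i\in S}\frac{x_i-p}{\sigma}.$$

A single factor $(x_i-p)/\sigma$ has mean $0$ and second moment $p(1-p)/\sigma^2=1$. By independence, the $2^n$ functions $\chi^p_S$ are orthonormal in $L^2(\mu_p^n)$. That space has dimension $2^n$, so every $f$ has a unique expansion $f=\sum_S\hat f(S)\chi_S^p$. Parseval's identity reads $\sum_S\hat f(S)^2=\mathbb E[f^2]$, and this equals $1$ for Boolean $f$.

*Example.* For $p=\frac14$ we have $\sigma=\frac{\sqrt3}4$, and $\chi^p_{\{1\}}$ equals $-\frac1{\sqrt3}$ at $x_1=0$ and $\sqrt3$ at $x_1=1$. Its mean is $\frac34\cdot(-\frac1{\sqrt3})+\frac14\sqrt3=0$, and its second moment is $\frac34\cdot\frac13+\frac14\cdot3=1$. For every $p$, the dictator $1-2x_1$ expands as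
$$1-2x_1=(1-2p)-2\sigma\chi^p_{\{1\}},\tag{1}$$
with squared coefficients $1-q$ and $q$.

*Splitting off a coordinate.* Fix $k$ and let $f_0,f_1$ be the restrictions of $f$ to $x_k=0$ and $x_k=1$, as functions of the other coordinates. Then
$$f=g+\chi^p_{\{k\}}d,\qquad g=(1-p)f_0+pf_1,\qquad d=\sigma(f_1-f_0).\tag{2}$$
To check this, note that $\chi^p_{\{k\}}$ is $-p/\sigma$ at $x_k=0$ and $(1-p)/\sigma$ at $x_k=1$. At $x_k=0$ we get $g-p(f_1-f_0)=f_0$, and at $x_k=1$ we get $g+(1-p)(f_1-f_0)=f_1$. These two equations determine $g$ and $d$. Grouping the expansion of $f$ by whether $k\in S$ also writes $f$ in this form, so for $T\not\ni k$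
$$\hat g(T)=\hat f(T),\qquad \hat d(T)=\hat f(T\cup k).\tag{3}$$

**Definition 2 (influence).** For Boolean $f$, $I_k=\mathrm{Inf}^{(p)}_k[f]=\mathbb P_{x\sim\mu_p^n}[f(x)\ne f(x\oplus e_k)]$.

The event only depends on the coordinates other than $k$; it is $\{f_0\neq f_1\}$. Since $f_0f_1=\pm1$, we get $\mathbb E[f_0f_1]=1-2I_k$. Also $(f_1-f_0)^2$ is $4$ or $0$, so (3) and Parseval give
$$\sum_{S\ni k}\hat f(S)^2=\mathbb E[d^2]=\sigma^2\,\mathbb E[(f_1-f_0)^2]=4\sigma^2I_k=qI_k .\tag{4}$$

*Example.* For the parity $\prod_{i\in A}(1-2x_i)$ we have $I_k=1$ if $k\in A$ and $I_k=0$ otherwise. For $f=1-2x_1x_2$ (AND), flipping $x_1$ matters exactly when $x_2=1$, so $I_1=I_2=p$.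

**Definition 3 (spectral distribution and Fourier entropy).** Let $\mathbb E[f^2]=1$. The spectral distribution of $f$ gives a random set $\mathbf S$ with $\mathbb P(\mathbf S=S)=\hat f(S)^2$. We encode it by the bits $X_k=1_{k\in\mathbf S}$ and put $X=(X_1,\dots,X_n)$. The Fourier entropy is
$$\mathrm{Ent}_p(f)=\sum_{S\subset[n]}\hat f(S)^2\log\frac1{\hat f(S)^2}.$$

*Example.* For AND, insert $x_i=p+\sigma\chi^p_{\{i\}}$. The coefficients are $\hat f(\emptyset)=1-2p^2$, $\hat f(\{1\})=\hat f(\{2\})=-2p\sigma$ and $\hat f(\{1,2\})=-2\sigma^2$. At $p=\frac14$ they are $\frac78,-\frac{\sqrt3}8,-\frac{\sqrt3}8,-\frac38$, with squares $\frac{49}{64},\frac3{64},\frac3{64},\frac9{64}$, which add up to $1$. Then $\mathrm{Ent}_p(f)\approx0.767$. As (4) predicts, $\mathbb P(X_1=1)=\frac{12}{64}=\frac34\cdot\frac14=qI_1$.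

**Definition 4 (Shannon entropy).** For a random variable $Y$ with finitely many values, $H(Y)=\sum_y\mathbb P(Y=y)\log\frac1{\mathbb P(Y=y)}$. Further, $H(Y\mid Z)=\sum_z\mathbb P(Z=z)H(Y\mid Z=z)$, over $z$ of positive probability. The binary entropy is $h(\theta)=-\theta\log\theta-(1-\theta)\log(1-\theta)$, the entropy of a bit with success probability $\theta$.

Thus $\mathrm{Ent}_p(f)=H(X)$. We use three textbook facts. The chain rule says $H(X)=\sum_kH(X_k\mid X_1,\dots,X_{k-1})$. Conditioning reduces entropy: $H(Y\mid Z,W)\le H(Y\mid Z)$, and $H(Y\mid Z)=H(Y)$ only if $Y,Z$ are independent. Consequently entropy is subadditive: $H(X)\le\sum_kH(X_k)$.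

*Example.* For AND at $p=\frac14$, given $X_2=0$ (probability $\frac{52}{64}$) the bit $X_1$ is $1$ with probability $\frac3{52}$. Given $X_2=1$ (probability $\frac{12}{64}$) it is $1$ with probability $\frac34$. So $H(X_1\mid X_2)=\frac{52}{64}h(\frac3{52})+\frac{12}{64}h(\frac34)\approx0.285$, while $H(X_1)=h(\frac3{16})\approx0.483$. The chain rule checks: $0.285+0.483\approx0.767$ up to rounding.

## 2. The conjectured bound with constant $h(q)$

How small can the Fourier entropy be if the influences are given? The problem comes from Fan Chang, "A Lower Bound for the Fourier Entropy of Boolean Functions on the Biased Hypercube", arXiv:2511.07739 (2025), which states that for every Boolean $f$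
$$\mathrm{Ent}_p(f)\ge q(1-q)\sum_{k=1}^nI_k^2 ,$$
and where the following is conjectured, as a sharp lower bound: for every Boolean $f:(\{0,1\}^n,\mu_p^n)\to\{\pm1\}$ and every $0<p<1$,
$$\mathrm{Ent}_p(f)\ge h(q)\sum_{k=1}^nI_k^2.\tag{5}$$
We prove (5), in the following form.

**Theorem 1.** For every $0<p<1$ and every Boolean $f:(\{0,1\}^n,\mu_p^n)\to\{\pm1\}$,
$$\mathrm{Ent}_p(f)\ \ge\ \sum_{k=1}^n \Psi\big(\sqrt{q(1-q)}\,I_k\big)\ \ge\ h(q)\sum_{k=1}^n I_k^2,\qquad \Psi(s)=h\Big(\frac{1-\sqrt{1-4s^2}}2\Big),\quad 0\le s\le\tfrac12 .$$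
Moreover $\mathrm{Ent}_p(f)=h(q)\sum_kI_k^2$ if and only if $f(x)=\pm\prod_{i\in A}(1-2x_i)$ for some $A\subset[n]$. In particular the constant $h(q)$ is optimal for every $p$.

The function $\Psi$ is $h$ in disguise, with $\theta$ replaced by the variable $s=\sqrt{\theta(1-\theta)}$. Section 4 shows why this variable is forced on us.

## 3. Dictators, parities, AND, and the wrong direction of subadditivity

For $n=1$ the Boolean functions are $\pm1$ and $\pm(1-2x_1)$. For constants both sides of (5) are $0$. For $\pm(1-2x_1)$, by (1), the entropy is $h(q)$ and $I_1=1$, so (5) is an equality. This explains the constant: nothing larger than $h(q)$ is possible.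

For the parity on $A$, multiply out the factors (1). The squared coefficient at $S\subset A$ is $q^{|S|}(1-q)^{|A|-|S|}$, so the bits $X_k$, $k\in A$, are independent with success probability $q$, and the other bits are $0$. Hence $\mathrm{Ent}_p(f)=|A|h(q)$ and $\sum_kI_k^2=|A|$, again an equality.

For AND at $p=\frac14$ the right side of (5) is $h(\frac34)\cdot\frac2{16}\approx0.070$, against an entropy of about $0.767$. There is much room here, but the parities leave none.

*An attempt that cannot see many coordinates.* From $\log\frac1u\ge1-u$ we get $\mathrm{Ent}_p(f)\ge1-\sum_S\hat f(S)^4$, a bound that never exceeds $1$. For $p\ne\frac12$ and the parity on $n$ bits, (5) demands $nh(q)$. So a proof must add up contributions of the coordinates.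

*An attempt with marginals.* The natural contribution of coordinate $k$ is the entropy of the bit $X_k$. By (4) it is $H(X_k)=h(qI_k)$, a function of the influence alone. But subadditivity reads $\mathrm{Ent}_p(f)=H(X)\le\sum_kh(qI_k)$, which points the wrong way.

The loss is real. Take $p=\frac12$ and the majority of three bits. With $u_i=2x_i-1=\chi^{1/2}_{\{i\}}$ it is $\frac12(u_1+u_2+u_3-u_1u_2u_3)$, as one checks at $u=(1,1,1)$ and $u=(1,1,-1)$, the function being symmetric and odd. The set $\mathbf S$ is uniform on the four sets $\{1\},\{2\},\{3\},\{1,2,3\}$. Each bit $X_k$ has entropy $\log2$, but $H(X)=2\log2<3\log 2$, since two of the bits determine the third.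

To bound $H(X)$ from below by a sum over $k$, we should give each bit the knowledge of *all* the others:
$$H(X)\ \ge\ \sum_kH(X_k\mid X_{-k}),\qquad X_{-k}=(X_j)_{j\ne k}.$$
The marginal says nothing about such a term: in the majority example $H(X_k\mid X_{-k})=0$. What must be shown is that for $p\neq\frac12$ and Boolean $f$ of positive influence $I_k$, the bit $X_k$ cannot be determined by the others.

## 4. Pairing $T$ with $T\cup k$, and the function $\Psi$

For $T\not\ni k$, given $X_{-k}\leftrightarrow T$, the bit $X_k$ chooses between $T$ and $T\cup k$, with probabilities proportional to $\hat f(T)^2$ and $\hat f(T\cup k)^2$. It is undetermined on average precisely if products $\hat f(T)\hat f(T\cup k)$ are nonzero. The sum of these products is computable from $f^2=1$; this is the key point.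

**Lemma 1 (pair sums).** For Boolean $f$ and every $k$,
$$\sum_{T\not\ni k}\hat f(T)\hat f(T\cup k)=-2\sigma(1-2p)I_k ,\qquad\text{hence}\qquad \sum_{T\not\ni k}|\hat f(T)\hat f(T\cup k)|\ge\sqrt{q(1-q)}\,I_k .$$

*Proof.* By (3) and Parseval in the remaining coordinates the sum is $\mathbb E[gd]$. Multiply out (2) and use $f_0^2=f_1^2=1$:
$$gd=\sigma\big((1-p)f_0+pf_1\big)(f_1-f_0)=\sigma\big(p-(1-p)+(1-2p)f_0f_1\big).$$
Since $\mathbb E[f_0f_1]=1-2I_k$, the mean is $\sigma(1-2p)(-1+1-2I_k)=-2\sigma(1-2p)I_k$. The second claim follows from the triangle inequality, because $2\sigma=\sqrt q$ and $|1-2p|=\sqrt{1-q}$. $\square$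

*Check.* For AND at $p=\frac14$, $k=1$, the sum is $\frac78\cdot(-\frac{\sqrt3}8)+(-\frac{\sqrt3}8)(-\frac38)=-\frac{\sqrt3}{16}$. The formula gives $-2\cdot\frac{\sqrt3}4\cdot\frac12\cdot\frac14=-\frac{\sqrt3}{16}$.

Write $w_T=\hat f(T)^2+\hat f(T\cup k)^2$ and $\theta_T=\hat f(T\cup k)^2/w_T$. Then
$$H(X_k\mid X_{-k})=\sum_Tw_Th(\theta_T),\qquad |\hat f(T)\hat f(T\cup k)|=w_T\sqrt{\theta_T(1-\theta_T)} .$$
So we know an average of $\sqrt{\theta_T(1-\theta_T)}$ and want a lower bound for the average of $h(\theta_T)$. A crude way is the inequality $h(\theta)\ge4\log2\cdot\theta(1-\theta)$, proved in Lemma 2(c) below. With Cauchy–Schwarz it gives $H(X_k\mid X_{-k})\ge4\log2\,\big(\sum_Tw_T\sqrt{\theta_T(1-\theta_T)}\big)^2\ge4\log2\cdot q(1-q)I_k^2$. But $h(q)>4\log2\cdot q(1-q)$ for $q\in(0,1)$, $q\ne\frac12$, so this falls short of (5). To lose nothing on dictators, write $h(\theta)$ *exactly* as a function of $s=\sqrt{\theta(1-\theta)}$. That function is $\Psi$, and we need it to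 be convex.

**Lemma 2 (properties of $\Psi$).**
(a) $\Psi(\sqrt{\theta(1-\theta)})=h(\theta)$ for all $\theta\in[0,1]$.
(b) $\Psi$ is continuous, strictly increasing and convex on $[0,\frac12]$.
(c) $\frac{h(\theta)}{\theta(1-\theta)}$ is strictly decreasing on $(0,\frac12]$ and symmetric about $\frac12$ on $(0,1)$; in particular $h(\theta)\ge4\log2\cdot\theta(1-\theta)$ on $[0,1]$, with equality in $(0,1)$ only at $\frac12$. Further, $\Psi(s)/s^2$ is strictly decreasing on $(0,\frac12]$. Hence $\Psi(Is)\ge I^2\Psi(s)$ for $0\le I\le1$, $0\le s\le\frac12$, and if $s>0$ equality holds only for $I\in\{0,1\}$.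

*Proof.* (a) If $s=\sqrt{\theta(1-\theta)}$, then $1-4s^2=(1-2\theta)^2$. So $\frac{1-\sqrt{1-4s^2}}2=\frac{1-|1-2\theta|}2=\min(\theta,1-\theta)$, and $h(\theta)=h(1-\theta)$.

(b) $\Psi$ is a composition of continuous functions. For $0<s<\frac12$ put $t=\sqrt{1-4s^2}\in(0,1)$, so that $\Psi=h(\frac{1-t}2)$ and $s=\frac12\sqrt{1-t^2}$. Since $h'(\theta)=\log\frac{1-\theta}\theta$,
$$\frac{d}{dt}h\Big(\frac{1-t}2\Big)=-\frac12\log\frac{1+t}{1-t}=-\operatorname{artanh}t,\qquad\frac{ds}{dt}=-\frac t{2\sqrt{1-t^2}} .$$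
Divide, and put $t=\tanh y$ with $y>0$, so $\sqrt{1-t^2}=1/\cosh y$:
$$\Psi'(s)=\frac{2\sqrt{1-t^2}\,\operatorname{artanh}t}{t}=\frac{2y}{\cosh y\tanh y}=\frac{2y}{\sinh y}>0 .$$
As $s$ increases, $t$ and hence $y$ decrease. The function $\frac{\sinh y}y=\sum_{j\ge0}\frac{y^{2j}}{(2j+1)!}$ increases in $y>0$, so $\frac{y}{\sinh y}$ decreases in $y$. Thus $\Psi'$ is positive and increasing in $s$ on $(0,\frac12)$. By continuity, $\Psi$ is strictly increasing and convex on $[0,\frac12]$.

(c) For $\theta\in(0,1)$, use $-\log\theta=\sum_{j\ge1}(1-\theta)^j/j$ and the same series at $1-\theta$: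
$$\frac{h(\theta)}{\theta(1-\theta)}=\frac{-\log\theta}{1-\theta}+\frac{-\log(1-\theta)}\theta=\sum_{j\ge1}\frac{(1-\theta)^{j-1}+\theta^{j-1}}j .$$
Every term is convex, the term $j=3$ is strictly convex, and the sum is symmetric about $\frac12$. So it is strictly decreasing on $(0,\frac12]$, with minimum $h(\frac12)/\frac14=4\log2$. At $\theta\in\{0,1\}$ the stated inequality reads $0\ge0$.

Now let $\theta=\frac{1-\sqrt{1-4s^2}}2$. For $s\in(0,\frac12]$ it lies in $(0,\frac12]$, is strictly increasing in $s$, and satisfies $\theta(1-\theta)=\frac{1-(1-4s^2)}4=s^2$. Therefore $\Psi(s)/s^2=h(\theta)/(\theta(1-\theta))$ is strictly decreasing in $s$. If $0<I\le1$ and $s>0$, then $\frac{\Psi(Is)}{I^2s^2}\ge\frac{\Psi(s)}{s^2}$, with equality only if $Is=s$, that is $I=1$. If $Is=0$, then $I=0$ or $s=0$, and both sides of the claim vanish since $\Psi(0)=0$. $\square$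

## 5. Entropy bounded below by pair sums

**Lemma 3.** Let $(a_S)_{S\subset[n]}$ be real with $\sum_Sa_S^2=1$, and put $c_k=\sum_{T\not\ni k}|a_Ta_{T\cup k}|$. Then $c_k\le\frac12$ and
$$\sum_Sa_S^2\log\frac1{a_S^2}\ \ge\ \sum_{k=1}^n\Psi(c_k).$$

*Proof.* **Step 1: pass to conditional entropies.** This step turns one joint entropy into a sum over coordinates, in the right direction. Let $\mathbb P(\mathbf S=S)=a_S^2$, $X_k=1_{k\in\mathbf S}$. By the chain rule, and since conditioning reduces entropy,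
$$H(X)=\sum_kH(X_k\mid X_1,\dots,X_{k-1})\ \ge\ \sum_kH(X_k\mid X_{-k}).\tag{6}$$

**Step 2: bound each term by $\Psi(c_k)$.** This step uses only the convexity of $\Psi$. For $T\not\ni k$ put $w_T=a_T^2+a_{T\cup k}^2$, so $\sum_{T\not\ni k}w_T=1$. For $w_T>0$ put $\theta_T=a_{T\cup k}^2/w_T$ and $s_T=\sqrt{\theta_T(1-\theta_T)}\le\frac12$. Then $w_Ts_T=|a_Ta_{T\cup k}|$, and terms with $w_T=0$ contribute nothing to $c_k$. So $c_k=\sum_Tw_Ts_T\le\frac12$. The value $T$ of $\mathbf S\setminus\{k\}$ has probability $w_T$, and given it, $X_k=1$ with probability $\theta_T$. By Lemma 2(a), (b) and Jensen's inequality,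
$$H(X_k\mid X_{-k})=\sum_Tw_Th(\theta_T)=\sum_Tw_T\Psi(s_T)\ \ge\ \Psi\Big(\sum_Tw_Ts_T\Big)=\Psi(c_k),\tag{7}$$
all sums being over $T\not\ni k$ with $w_T>0$. Insert this in (6). $\square$

## 6. Proof of Theorem 1 and the equality case

**Step 1: the two inequalities.** Here we combine the lemmas. Apply Lemma 3 with $a_S=\hat f(S)$. By Lemma 1, $c_k\ge\sqrt{q(1-q)}\,I_k$, and $\Psi$ is increasing, so
$$\mathrm{Ent}_p(f)\ge\sum_k\Psi(c_k)\ge\sum_k\Psi\big(\sqrt{q(1-q)}\,I_k\big).$$
Now use Lemma 2(c) with $I=I_k$ and $s=\sqrt{q(1-q)}\le\frac12$, then Lemma 2(a) with $\theta=q$: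
$$\Psi\big(\sqrt{q(1-q)}\,I_k\big)\ \ge\ I_k^2\,\Psi\big(\sqrt{q(1-q)}\big)=h(q)I_k^2 .\tag{8}$$
Summing over $k$ gives the second inequality. This proves (5).

**Step 2: parities give equality.** This was computed in Section 3 for every $p$: $\mathrm{Ent}_p(f)=|A|h(q)=h(q)\sum_kI_k^2$, and a sign changes nothing. The case $|A|=1$ shows that $h(q)$ cannot be replaced by a larger constant.

**Step 3: equality forces a parity.** Suppose $\mathrm{Ent}_p(f)=h(q)\sum_kI_k^2$.

If $p\ne\frac12$, then $q\in(0,1)$, so $s=\sqrt{q(1-q)}>0$. Equality must hold in (8) for each $k$, and Lemma 2(c) forces $I_k\in\{0,1\}$. Every point of the cube has positive measure, so flipping $x_k$ never changes $f$ (if $I_k=0$) or always does (if $I_k=1$). With $A=\{k:I_k=1\}$, the product $f(x)\prod_{i\in A}(1-2x_i)$ is invariant under every flip, hence constant, equal to $\pm1$. Thus $f=\pm\prod_{i\in A}(1-2x_i)$.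

If $p=\frac12$, then $q=1$ and $h(q)=0$, so $\mathrm{Ent}_p(f)=0$. Every term $\hat f(S)^2\log\frac1{\hat f(S)^2}$ is nonnegative, so all vanish and every $\hat f(S)^2$ is $0$ or $1$. As they sum to $1$, $f=\pm\chi_S^{1/2}$ for one $S$. Since $\chi^{1/2}_S=\prod_{i\in S}(2x_i-1)=\pm\prod_{i\in S}(1-2x_i)$, the proof is complete. $\blacksquare$

## 7. Real functions and unequal biases

For biases $p_1,\dots,p_n\in(0,1)$ the characters are $\prod_{i\in S}\frac{x_i-p_i}{\sqrt{p_i(1-p_i)}}$. They are orthonormal for the corresponding product measure by the same argument. We write $\mathrm{Ent}(f)$ and $\mathrm{Inf}_k[f]$ for the entropy and influences there. For instance $(1-2x_1)(1-2x_2)$ has a product spectral distribution with success probabilities $q_1,q_2$, where $q_k=4p_k(1-p_k)$, so its entropy is $h(q_1)+h(q_2)$.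

**Theorem 2.**
(i) Let $f$ be real-valued with $\|f\|_2=1$ on $\{0,1\}^n$, with any product measure with biases $p_1,\dots,p_n\in(0,1)$. Then $\mathrm{Ent}(f)\ge\sum_k\Psi\big(\sum_{T\not\ni k}|\hat f(T)\hat f(T\cup k)|\big)$, with equality if and only if $S\mapsto\hat f(S)^2$ is a product distribution on $\{0,1\}^n$.
(ii) If $f$ is Boolean and $q_k=4p_k(1-p_k)$, then $\mathrm{Ent}(f)\ge\sum_kh(q_k)\,\mathrm{Inf}_k[f]^2$.

*Proof.* **Step 1: the inequalities.** This step only observes what was used before. The inequality in (i) is Lemma 3 with $a_S=\hat f(S)$. For (ii), (2), (3) and Lemma 1 involve only the bias of the split coordinate $k$. With $p_k$ in place of $p$ they give $c_k\ge\sqrt{q_k(1-q_k)}\,\mathrm{Inf}_k[f]$, and (8) holds with $q_k$.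

**Step 2: equality in (i) implies independence.** We exploit that the order of the coordinates in the chain rule is free. Equality in (i) forces $H(X)=\sum_kH(X_k\mid X_{-k})$. For any ordering, the chain rule writes $H(X)$ as a sum of terms, one for each $k$ and each at least $H(X_k\mid X_{-k})$; so all are equal to it. In an ordering that starts with $k$, the term of $k$ is $H(X_k)$. Hence $H(X_k)=H(X_k\mid X_{-k})$, so $X_k$ is independent of $X_{-k}$, for every $k$. In particular $X_k$ is independent of $(X_1,\dots,X_{k-1})$ for each $k$, so the joint law factors, one coordinate at a time, and $X_1,\dots,X_n$ are independent.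

**Step 3: independence implies equality.** If the $X_k$ are independent, both sides of (6) are $\sum_kH(X_k)$. Also $\theta_T=\mathbb P(X_k=1\mid X_{-k}\leftrightarrow T)$ is the same for all $T$ with $w_T>0$, so $s_T$ is constant and Jensen in (7) is an equality. $\blacksquare$

## 8. A bound linear in the influences

Since $I_k\le1$, a bound with $\sum_kI_k$ in place of $\sum_kI_k^2$ is of a stronger shape. It comes from another argument: induction on $n$, splitting one coordinate at a time.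

**Definition 5 (relative entropy of bits).** For $y\in[0,1]$ let $D(y\|p)=y\log\frac yp+(1-y)\log\frac{1-y}{1-p}$.

By Jensen $D(y\|p)\ge0$, and $D(p\|p)=0$. For example, $D(1\|p)=\log\frac1p$. For $y\in(0,1)$ the derivative in $y$ is $\log\frac{y(1-p)}{p(1-y)}$, which is $\ge0$ for $y\ge p$. So $D(\cdot\|p)$ is increasing on $[p,1]$.

Let $\theta_0=\arcsin\sqrt p\in(0,\frac\pi2)$, so $\sin\theta_0=\sqrt p$ and $\cos\theta_0=\sqrt{1-p}$, and let
$$\lambda_p=\inf_{\varphi\notin\pi\mathbb Z}R_p(\varphi),\qquad R_p(\varphi)=\frac{h(\sin^2\varphi)+D\big(\sin^2(\varphi+\theta_0)\,\|\,p\big)}{\sin^2\varphi}.$$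
For example, for $p=\frac14$ we have $\theta_0=\frac\pi6$. At $\varphi=-\frac\pi3$ we have $\sin^2\varphi=\frac34=q$ and $\sin^2(\varphi+\theta_0)=\frac14=p$, so $R_p(\varphi)=h(\frac34)/\frac34$.

**Theorem 3.**
1. For every Boolean $f$: $\mathrm{Ent}_p(f)\ge q\lambda_p\sum_kI_k$.
2. $\displaystyle\frac{4\log2}{1+4\log2}(1-q)\le\lambda_p\le\frac{h(q)}q$. Consequently, with $\frac{4\log2}{1+4\log2}=0.734\ldots$,
$$\mathrm{Ent}_p(f)\ \ge\ \frac{4\log2}{1+4\log2}\;q(1-q)\sum_kI_k .$$
3. $q\lambda_p/h(q)\to1$ as $p\to0$ or $p\to1$. No linear bound $\mathrm{Ent}_p(f)\ge C\sum_kI_k$ can hold with $C>h(q)$.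
4. The exponent $1$ is optimal: for every $p\in(0,1)$, $0<r<1$, $c>0$ there is a Boolean $f$ with $\mathrm{Ent}_p(f)<c\sum_kI_k^r$.

### 8.1 A two-point inequality and induction (part 1)

Let $\eta(t)=-t^2\log t^2$, $\eta(0)=0$, so $\mathrm{Ent}_p(f)=\sum_S\eta(\hat f(S))$.

**Step 1: the inequality for one coordinate.** This controls how entropy changes when one coordinate is split off. We claim that for real $\alpha,\beta$, with $g=(1-p)\alpha+p\beta$ and $d=\sigma(\beta-\alpha)$,
$$\eta(g)+\eta(d)\ \ge\ (1-p)\eta(\alpha)+p\,\eta(\beta)+\lambda_pd^2.\tag{9}$$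
First,
$$g^2+d^2=(1-p)\alpha^2+p\beta^2,\tag{10}$$
because $g$ and $d^2$ are the mean and variance of a variable equal to $\alpha$ with probability $1-p$ and $\beta$ with probability $p$. Next, $\eta(ta)=t^2\eta(a)+a^2\eta(t)$. Multiply $\alpha,\beta$ (hence $g,d$) by $t\ne0$. The left side of (9) is multiplied by $t^2$ and gains $(g^2+d^2)\eta(t)$; the right side is multiplied by $t^2$ and gains $((1-p)\alpha^2+p\beta^2)\eta(t)$. By (10) the gains agree, so (9) is unaffected by scaling. If $g=d=0$, then $\alpha=\beta=0$ and (9) is trivial. Otherwise scale so that $g=\cos\varphi$, $d=\sin\varphi$.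

From $\alpha=g-\frac p\sigma d$ and $\beta=g+\frac{1-p}\sigma d$ we get
$$\sqrt{1-p}\,\alpha=\sqrt{1-p}\cos\varphi-\sqrt p\sin\varphi=\cos(\varphi+\theta_0),\qquad \sqrt p\,\beta=\sqrt p\cos\varphi+\sqrt{1-p}\sin\varphi=\sin(\varphi+\theta_0).$$
With $y=\sin^2(\varphi+\theta_0)$ this says $(1-p)\alpha^2=1-y$ and $p\beta^2=y$, so
$$(1-p)\eta(\alpha)+p\,\eta(\beta)=-(1-y)\log\frac{1-y}{1-p}-y\log\frac yp=-D(y\|p),$$
while $\eta(g)+\eta(d)=h(\sin^2\varphi)$. If $d\ne0$, (9) says $h(\sin^2\varphi)+D(y\|p)\ge\lambda_p\sin^2\varphi$, which is the definition of $\lambda_p$. If $d=0$, then $\alpha=\beta=g$ and (9) is an equality.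

**Step 2: induction.** This sums up the one-coordinate gains. We prove for Boolean $f$
$$\mathrm{Ent}_p(f)\ \ge\ \lambda_p\sum_S|S|\hat f(S)^2 .\tag{11}$$
For $n=0$, $f=\pm1$ has the single coefficient $\pm1$ and (11) reads $0\ge0$. For $n\ge1$ split on $x_n$ into the Boolean functions $f_0,f_1$. For $T\subset[n-1]$ apply (9) with $\alpha=\hat f_0(T)$, $\beta=\hat f_1(T)$; by (2) and (3), $g=\hat f(T)$ and $d=\hat f(T\cup n)$. Summing over $T$,
$$\mathrm{Ent}_p(f)\ \ge\ (1-p)\mathrm{Ent}_p(f_0)+p\,\mathrm{Ent}_p(f_1)+\lambda_p\sum_{S\ni n}\hat f(S)^2 .$$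
By the induction hypothesis and (10), the first two terms are at least
$$\lambda_p\sum_{T\subset[n-1]}|T|\big((1-p)\hat f_0(T)^2+p\hat f_1(T)^2\big)=\lambda_p\sum_{T\subset[n-1]}|T|\big(\hat f(T)^2+\hat f(T\cup n)^2\big)=\lambda_p\sum_S|S\setminus\{n\}|\,\hat f(S)^2 .$$
Adding the third term replaces $|S\setminus\{n\}|$ by $|S|$, which is (11).

**Step 3: from degrees to influences.** This rewrites (11). By (4), $\sum_S|S|\hat f(S)^2=\sum_k\sum_{S\ni k}\hat f(S)^2=q\sum_kI_k$. Part 1 follows. $\square$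

### 8.2 Two-sided estimates for $\lambda_p$ (part 2)

**Step 1: upper bound.** We test one angle, the one that the dictator produces. Take $\varphi=-2\theta_0$, which is not in $\pi\mathbb Z$ as $2\theta_0\in(0,\pi)$. Then $\sin^2\varphi=4\sin^2\theta_0\cos^2\theta_0=q$ and $\sin^2(\varphi+\theta_0)=p$, so $R_p(\varphi)=h(q)/q$.

**Step 2: bound the two entropies by trigonometric functions.** This reduces the lower bound to trigonometry. Let $L=4\log2$. By Lemma 2(c), $h(\sin^2\varphi)\ge L\sin^2\varphi\cos^2\varphi$. With $y=\sin^2(\varphi+\theta_0)$ and $B=\sqrt{yp}+\sqrt{(1-y)(1-p)}>0$, Jensen for the concave logarithm gives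
$$D(y\|p)=-2\Big(y\log\sqrt{\tfrac py}+(1-y)\log\sqrt{\tfrac{1-p}{1-y}}\Big)\ge-2\log B=-\log B^2\ge1-B^2,$$
where a term of weight $y=0$ or $1-y=0$ is omitted. Moreover
$$B=|\sin(\varphi+\theta_0)\sin\theta_0|+|\cos(\varphi+\theta_0)\cos\theta_0|=\max\big(|\cos\varphi|,|\cos(\varphi+2\theta_0)|\big),$$
by $|u|+|v|=\max(|u+v|,|u-v|)$ and the addition formulas for $\cos((\varphi+\theta_0)\mp\theta_0)$. So
$$D(y\|p)\ \ge\ \min\big(\sin^2\varphi,\ \sin^2(\varphi+2\theta_0)\big).$$

**Step 3: lower bound.** The two cases of the minimum are treated separately. If the minimum is $\sin^2\varphi$, then $R_p(\varphi)\ge1\ge\frac L{1+L}(1-q)$. Otherwise put $a=|\cos\varphi|$, $b=|\sin(\varphi+2\theta_0)|$, $s=|\sin\varphi|$. Then $R_p(\varphi)\ge\frac{Ls^2a^2+b^2}{s^2}=La^2+\frac{b^2}{s^2}$. Both terms cannot be small at once. Indeed $\cos2\theta_0=\cos((\varphi+2\theta_0)-\varphi)$ gives $|\cos2\theta_0|\le a+bs$, and $\cos2\theta_0=1-2p$. By Cauchy–Schwarz, writing $a+bs=\sqrt La\cdot\frac1{\sqrt L}+\frac bs\cdot s^2$,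
$$1-q=\cos^22\theta_0\le(a+bs)^2\le\Big(La^2+\frac{b^2}{s^2}\Big)\Big(\frac1L+s^4\Big)\le R_p(\varphi)\,\frac{1+L}L .$$
In both cases $R_p(\varphi)\ge\frac L{1+L}(1-q)$. Take the infimum over $\varphi$; the displayed consequence in part 2 is then part 1. $\square$

**Remark (what coordinate splitting gives).** For $p\ne\frac12$ one has the strict inequality $\lambda_p<h(q)/q$, so (9) fails with $h(q)/q$ in place of $\lambda_p$, and the induction above does not yield the constant $h(q)$. To see this, differentiate $R_p$ at $\varphi=-2\theta_0$. There $y=p$ is the minimum point of $D(\cdot\|p)$, so $D$ and its derivative vanish. As $\frac d{d\tau}\frac{h(\tau)}\tau=\frac{\tau h'(\tau)-h(\tau)}{\tau^2}=\frac{\log(1-\tau)}{\tau^2}$ and $\frac{d}{d\varphi}\sin^2\varphi=\sin2\varphi$,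
$$R_p'(-2\theta_0)=-\frac{\log(1-q)}{q^2}\sin4\theta_0 .$$
For $p\neq\frac12$ we have $q\in(0,1)$ and $4\theta_0\in(0,2\pi)\setminus\{\pi\}$, so this is nonzero, and $R_p$ takes smaller values nearby. This does not decide whether $\mathrm{Ent}_p(f)\ge h(q)\sum_kI_k$ holds for Boolean $f$; these notes leave that question open.

### 8.3 The limits $p\to0$ and $p\to1$ (part 3)

The dictator $1-2x_1$ has $\mathrm{Ent}_p=h(q)$ and $\sum_kI_k=1$, which proves the last sentence of part 3.

**Step 1: reduce to $p\to0$.** This uses the symmetry $p\leftrightarrow1-p$. Replacing $p$ by $1-p$ turns $\theta_0$ into $\frac\pi2-\theta_0$. Since $\sin^2(-\varphi+\frac\pi2-\theta_0)=\cos^2(\varphi+\theta_0)$ and $D(1-y\|1-p)=D(y\|p)$, we get $R_{1-p}(-\varphi)=R_p(\varphi)$ and $\lambda_{1-p}=\lambda_p$. Also $q$ is unchanged.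

**Step 2: lower bound for $R_p$ at every angle.** The aim is $R_p(\varphi)\gtrsim\log\frac1p$, uniformly in $\varphi$. For small $\tau=\sin^2\varphi$ the term $h$ gives it, and for larger $\tau$ the term $D$ makes up for what $h$ loses. Fix $M>4$, take $p$ so small that $M(1-p)\ge4$, and let $1-\delta=(\sqrt{1-p}-M^{-1/2})^2$. Since $\sqrt{1-p}\ge2M^{-1/2}$, we have $\sqrt{1-p}-M^{-1/2}>0$ and $0<1-\delta<1$.

If $0<\tau\le Mp$, then
$$R_p(\varphi)\tau\ge h(\tau)\ge\tau\log\tfrac1\tau\ge\tau\big(\log\tfrac1p-\log M\big).$$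

If $\tau>Mp$, then $\sqrt p<\sqrt\tau M^{-1/2}$, so
$$|\sin(\varphi+\theta_0)|\ge\sqrt{1-p}\,\sqrt\tau-\sqrt p\ge\sqrt\tau\,\big(\sqrt{1-p}-M^{-1/2}\big).$$
Hence $y\ge y_0$, where $y_0=(1-\delta)\tau<1$. Also $y_0\ge(1-\delta)Mp=(\sqrt{M(1-p)}-1)^2p\ge p$. As $D(\cdot\|p)$ is increasing on $[p,1]$, $D(y\|p)\ge D(y_0\|p)$. Since $u\log u\ge u-1$,
$$(1-y_0)\log\frac{1-y_0}{1-p}\ge(1-y_0)\log(1-y_0)\ge-y_0 .$$
So $D(y\|p)\ge y_0\log\frac{y_0}p-y_0$. Using $h(\tau)\ge\tau\log\frac1\tau\ge(1-\delta)\tau\log\frac1\tau$,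
$$R_p(\varphi)\tau\ \ge\ \tau\log\tfrac1\tau+(1-\delta)\tau\big[\log\tfrac\tau p+\log(1-\delta)-1\big]\ \ge\ (1-\delta)\tau\big[\log\tfrac1p+\log(1-\delta)-1\big].$$

**Step 3: let $p\to0$, then $M\to\infty$.** This compares the bounds with $h(q)/q$. Step 2 gives
$$\lambda_p\ge\min\Big(\log\tfrac1p-\log M,\ (1-\delta)\big[\log\tfrac1p+\log(1-\delta)-1\big]\Big),$$
and $1-\delta\to(1-M^{-1/2})^2$ as $p\to0$. So $\liminf_{p\to0}\lambda_p/\log\frac1p\ge(1-M^{-1/2})^2$ for every $M>4$, hence $\ge1$. On the other side $\lambda_p\le h(q)/q$. As $0\le-(1-q)\log(1-q)\le q$, we have $h(q)/q=\log\frac1q+O(1)$, and $q=4p(1-p)$ gives $h(q)/q\sim\log\frac1p$. Therefore $q\lambda_p/h(q)\to1$. $\square$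

### 8.4 Exponents below one (part 4)

**Step 1: the function.** We want many coordinates of small influence whose spectral bits are mostly $0$. On $\{0,1\}^m\times\{0,1\}^N$ let $f(z,x)=\prod_{i\le N}(1-2x_i)$ if $z=(1,\dots,1)$ and $f=1$ otherwise. (For $m=N=1$ this is AND.) Flipping $x_i$ changes $f$ exactly when $z=(1,\dots,1)$, so each $x_i$ has influence $\rho=p^m$. Hence $\sum_kI_k^r\ge N\rho^r$.

**Step 2: an upper bound for the entropy.** Here subadditivity points the right way. By (4) the spectral bit of $x_i$ has success probability $q\rho$. The $m$ bits of $z$ contribute at most $\log2$ each. So $\mathrm{Ent}_p(f)\le Nh(q\rho)+m\log2$.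

**Step 3: choose $m$, then $N$.** The influences enter the comparison through $\rho^r$, which is much larger than $h(q\rho)$. From $h(u)\le u\log\frac1u+u$ we get $h(q\rho)/\rho^r\le q\rho^{1-r}\big(\log\frac1{q\rho}+1\big)\to0$ as $\rho\to0$, because $r<1$. Choose $m$ with $h(q\rho)<\frac c2\rho^r$, then $N>\frac{2m\log2}{c\rho^r}$, so that $m\log2<\frac c2N\rho^r$. Then
$$\mathrm{Ent}_p(f)<\tfrac c2N\rho^r+\tfrac c2N\rho^r=cN\rho^r\le c\sum_kI_k^r .\qquad\blacksquare$$
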